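\title{Product metrics on powers of the Urysohn space: a five-point obstruction}

\begin{abstract}
A metric preserving function $F$ of $n$ variables turns any product of $n$ metric spaces into a metric space. We show that for $n\ge2$ no such product of spaces with at least two points each has the extension property for metric spaces with at most five points. In particular, no metric preserving function makes the square of the Urysohn space $\mathbb U$ injective for finite metric spaces. The number five is sharp: $\mathbb U^n$ has the extension property for two, three and four points exactly when $F$ is, respectively, onto, a monotone norm, and a weighted $\ell^1$-norm.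
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathcal C$ be a class of metric spaces. A metric space $X$ is \emph{$\mathcal C$-injective} if it is non-empty and, for all $Y,Z\in\mathcal C$ and all isometric embeddings $\phi\colon Y\to Z$ and $\psi\colon Y\to X$, there is an isometric embedding $G\colon Z\to X$ with $G\circ\phi=\psi$. In words, a copy of $Y$ placed anywhere in $X$ can be completed, inside $X$, to a copy of the larger space $Z$. Let $\mathcal F$ be the class of all finite metric spaces and $\mathcal F_k$ the class of metric spaces with at most $k$ points. Since $\mathcal F_k\subset\mathcal F_{k+1}\subset\mathcal F$, the conditions become stronger as $k$ grows. The real line is $\mathcal F_2$-injective, since every point has a point at each prescribed distance, but it contains no equilateral triangle and so is not $\mathcal F_3$-injective. The Euclidean plane is $\mathcal F_3$-injective, since two circles whose radii satisfy the triangle inequalities with the distance of their centers meet, but it contains no four equidistant points. The \emph{Urysohn space} $(\mathbb U,\rho)$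 is the unique, up to isometry, separable complete $\mathcal F$-injective metric space.

Following Bors\'{\i}k and Dobo\v{s}, we consider all product metrics that depend only on the distances in the factors. For points $p,q$ of a product $\prod_{i=1}^nX_i$ of metric spaces $(X_i,d_i)$, let
\[
\delta(p,q)=\bigl(d_1(p_1,q_1),\dots,d_n(p_n,q_n)\bigr)\in[0,\infty)^n
\]
be their \emph{distance vector}. A function $F\colon[0,\infty)^n\to[0,\infty)$ is \emph{metric preserving} if for all metric spaces $X_1,\dots,X_n$ the formula $D(p,q)=F(\delta(p,q))$ defines a metric on $\prod_iX_i$, the \emph{$F$-product metric}; for $n=2$ it is written $d_1\times_Fd_2$. The following question comes from Ishiki's paper \cite{Ishiki}.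

\begin{quote}
\textbf{Question.} Is there a metric preserving function $F\colon[0,\infty)^2\to[0,\infty)$ such that $(\mathbb U\times\mathbb U,\rho\times_F\rho)$ is $\mathcal F$-injective?
\end{quote}

A separable complete product with this property would be isometric to $\mathbb U$, so the question asks in effect whether $\mathbb U$ can be its own square. There are reasons to hope so. Under an $\ell^p$-product, $\mathbb U\times\mathbb U$ contains the copy $\mathbb U\times\{y\}$ of $\mathbb U$, hence every finite metric space. Moreover, the class of functions $F$ is large. Write $r\le s$ for the coordinatewise order on $[0,\infty)^n$, $|s|_1=\sum_is_i$, and $e_i$ for the unit vectors. Here are two sources of examples.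
\begin{itemize}
\item If $F$ is nondecreasing for $\le$, subadditive, and vanishes exactly at $0$, then $F$ is metric preserving: $\delta(p,q)\le\delta(p,m)+\delta(m,q)$ gives $D(p,q)\le D(p,m)+D(m,q)$. This covers the $\ell^p$-norms, $1\le p\le\infty$, and $F(s)=\log(1+|s|_1)$.
\item If $F(0)=0$ and $1\le F\le2$ elsewhere, then $F$ is metric preserving, because $2\le1+1$. Such an $F$ need be neither monotone nor continuous. We shall refer to the example $F_*$ of two variables given by $F_*(0,0)=0$, $F_*(s_1,s_2)=1$ if $s_1=s_2>0$, and $F_*(s_1,s_2)=2$ if $s_1\ne s_2$.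
\end{itemize}
The reason for doubt is that in a product the distances from a new point $z$ to points that share a coordinate are coupled, while injectivity demands that they be constrained by the triangle inequality alone. This coupling turns out to be fatal for every $F$ and for all factors.

\begin{theorem}\label{thm:five}
Let $n\ge2$, let $F$ be metric preserving in $n$ variables, and let $X_1,\dots,X_n$ be metric spaces, each with at least two points. Then $\prod_iX_i$ with the $F$-product metric is not $\mathcal F_5$-injective, hence not $\mathcal F$-injective.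
\end{theorem}

With $n=2$ and $X_1=X_2=\mathbb U$, the answer to the Question is no. More generally, no $\mathcal F$-injective space, in particular not $\mathbb U$ itself, is isometric to an $F$-product of two or more spaces with at least two points each. The two-point hypothesis cannot be dropped: with $F(s)=s_1+s_2$, the product of $\mathbb U$ and a point is $\mathbb U$.

For powers of $\mathbb U$ one can say exactly how far each $F$ gets. A \emph{monotone norm} is a function $F\colon[0,\infty)^n\to[0,\infty)$ that is positively homogeneous of degree $1$, subadditive, nondecreasing for $\le$, and positive off $0$. By the first item above, monotone norms are metric preserving.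

\begin{theorem}\label{thm:class}
Let $n\ge2$, let $F$ be metric preserving in $n$ variables, and let $\mathbb U^n$ carry the $F$-product metric. Then $\mathbb U^n$ is
\begin{enumerate}
\item[(i)] $\mathcal F_2$-injective if and only if $F$ is onto $[0,\infty)$;
\item[(ii)] $\mathcal F_3$-injective if and only if $F$ is a monotone norm;
\item[(iii)] $\mathcal F_4$-injective if and only if $F(s)=\sum_i\lambda_is_i$ for some constants $\lambda_i>0$;
\item[(iv)] never $\mathcal F_k$-injective for $k\ge5$.
\end{enumerate}
\end{theorem}

So five is the sharp number in Theorem~\ref{thm:five}, and every level occurs: $F_*$ fails at two points, $\log(1+|s|_1)$ first fails at three, the $\ell^p$-norms with $p>1$ first fail at four, and the $\ell^1$-norm first fails at five.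

The proof of Theorem~\ref{thm:five} has two parts. Four points forming a rectangle in the product admit a fifth point, abstractly, that no monotone $F$ can realize; Section~\ref{sec:square} shows this for the $\ell^1$-product. Since $F$ need not be monotone, Sections~\ref{sec:tangent} and~\ref{sec:midpoints} show that in an $\mathcal F_3$-injective product $F$ may be replaced by a monotone norm, its tangent function at the origin. Section~\ref{sec:rectangle} combines the two, and Sections~\ref{sec:twothree}--\ref{sec:tripod} prove Theorem~\ref{thm:class}.

\section{One-point extensions}\label{sec:onepoint}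

Injectivity can be tested one point at a time. Let $A$ be a finite set with a pseudometric $\sigma$ (a metric, except that distinct points may have distance $0$). A function $f\colon A\to[0,\infty)$ is \emph{admissible} if
\[
|f(a)-f(b)|\le\sigma(a,b)\le f(a)+f(b)\qquad\text{for all }a,b\in A.
\]
These are the triangle inequalities for $a$, $b$ and a new point at distance $f(a)$ from each $a$. Let $E(A,\sigma)$ be the set of admissible functions. If $A$ lies in a metric space $(W,D)$ and $\sigma=D$, a point $z\in W$ \emph{realizes} $f$ if $D(z,a)=f(a)$ for all $a\in A$.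

\begin{lemma}\label{lem:onepoint}
A non-empty metric space $(W,D)$ is $\mathcal F_k$-injective if and only if for every $A\subset W$ with $1\le|A|\le k-1$, every $f\in E(A,D)$ is realized by a point of $W$.
\end{lemma}

\begin{proof}
Let $W$ be $\mathcal F_k$-injective and $f\in E(A,D)$. If $f(a_0)=0$ for some $a_0$, admissibility gives $f(a)\le D(a,a_0)\le f(a)$, so $a_0$ realizes $f$. Otherwise $Z=A\sqcup\{z\}$, with distance $f(a)$ from $z$ to $a$, is a metric space with at most $k$ points; extend the inclusion $A\to W$ to $Z$, and the image of $z$ realizes $f$.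

Conversely, given $\phi\colon Y\to Z$ and $\psi\colon Y\to W$ with $|Z|\le k$, define $G=\psi\circ\phi^{-1}$ on $\phi(Y)$ and add the remaining points of $Z$ one at a time. If $G$ is defined and isometric on $Z'\subsetneq Z$, $Z'\ne\emptyset$, and $z\in Z\setminus Z'$, then $G(z')\mapsto d_Z(z,z')$ is admissible on the set $G(Z')$ of at most $k-1$ points; let $G(z)$ realize it. If $Y=\emptyset\ne Z$, send the first point anywhere.
\end{proof}

Distinct points of a product may have equal coordinates, so in the factors we need a version that allows repetitions.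

\begin{lemma}\label{lem:U}
Let $x_1,\dots,x_m\in\mathbb U$, repetitions allowed, and let $f\in E(\{1,\dots,m\},\sigma)$, where $\sigma_{jk}=\rho(x_j,x_k)$. Then there is $z\in\mathbb U$ with $\rho(z,x_j)=f_j$ for all $j$. In particular, for every $p\in\mathbb U^n$ and $s\in[0,\infty)^n$ there is $z\in\mathbb U^n$ with $\delta(z,p)=s$.
\end{lemma}

\begin{proof}
If $x_j=x_k$, then $|f_j-f_k|\le0$, so $f$ defines an admissible function on the set $\{x_1,\dots,x_m\}$; apply Lemma~\ref{lem:onepoint} to $\mathbb U$. The last claim is the case $m=1$ in each coordinate.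
\end{proof}

\section{A square in the $\ell^1$-product}\label{sec:square}

Take $F(s)=s_1+s_2$ on $\mathbb U\times\mathbb U$, points $a,a',b,b'\in\mathbb U$ with $\rho(a,a')=\rho(b,b')=1$, and the four points $(a,b)$, $(a,b')$, $(a',b')$, $(a',b)$. They form a square with sides $1$ and diagonals $2$. Let $f=2$ on the diagonal $\{(a,b),(a',b')\}$ and $f=3$ on the other diagonal. This $f$ is admissible: values differ by $1$ along sides and by $0$ along diagonals, and any two values sum to at least $4$.

A point $z=(x,y)$ sees the square only through the four numbers $\alpha=\rho(x,a)$, $\alpha'=\rho(x,a')$, $\beta=\rho(y,b)$, $\beta'=\rho(y,b')$. To realize $f$ we need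
\[
\alpha+\beta=2,\qquad\alpha'+\beta'=2,\qquad\alpha+\beta'=3,\qquad\alpha'+\beta=3 .
\]
The first two equations give $\alpha+\alpha'+\beta+\beta'=4$ and the last two give $6$. So $f$ is not realized, and the $\ell^1$-product is not $\mathcal F_5$-injective.

This linear identity is special to $\ell^1$, and for general $F$ a count gives no obstruction: there are four unknowns and four equations. But the contradiction can be read in a way that uses only order. Comparing the third equation with the second, which have the same $\beta'$, gives $\alpha>\alpha'$; comparing the fourth with the first, which have the same $\beta$, gives $\alpha'>\alpha$. This works for any nondecreasing $F$. It does not work for every metric preserving function: with $\alpha=\beta=1$ and $\alpha'=\beta'=2$, the function $F_*$ takes the value $1$ at $(\alpha,\beta)$ and $(\alpha',\beta')$ and the value $2$ at $(\alpha,\beta')$ and $(\alpha',\beta)$, which is the forbidden pattern. The work therefore lies in extracting monotonicity from injectivity.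

\section{The tangent function at the origin}\label{sec:tangent}

Let $F$ be metric preserving in $n\ge1$ variables. For $s,t\in\mathbb R^n$ write $|s-t|=(|s_i-t_i|)_i$.

\begin{lemma}\label{lem:basic}
We have $F(s)=0$ if and only if $s=0$, and for $r,s,t\in[0,\infty)^n$:
\begin{enumerate}
\item[(a)] $F(s+t)\le F(s)+F(t)$;
\item[(b)] $|F(s)-F(t)|\le F(|s-t|)$;
\item[(c)] if $k\ge2$ is an integer and $r\le ks$, then $F(r)\le kF(s)$.
\end{enumerate}
\end{lemma}

\begin{proof}
With all $X_i=\mathbb R$ we have $F(s)=D(0,s)$, which vanishes exactly when $s=0$. Call three nonnegative numbers a \emph{triangle triple} if each is at most the sum of the other two; they are then the side lengths of a possibly degenerate triangle in $\mathbb R^2$. If $(r_i,s_i,t_i)$ is a triangle triple for every $i$, take all $X_i=\mathbb R^2$ and let $p,q,m$ be the points of the product formed by the vertices of these triangles; the triangle inequality for $D$ shows that $(F(r),F(s),F(t))$ is a triangle triple. The triples $(s_i+t_i,s_i,t_i)$ give (a), the triples $(s_i,t_i,|s_i-t_i|)$ give (b), and the triples $(r_i,s_i,s_i)$ give (c) for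 $k=2$. For $k\ge3$ put $r'=|r-s|$. Then $r'\le(k-1)s$, since $r_i-s_i\le(k-1)s_i$ and $s_i-r_i\le s_i$. The triples $(r_i,r'_i,s_i)$ and induction give $F(r)\le F(r')+F(s)\le kF(s)$.
\end{proof}

Property (c) for $k=1$ would be monotonicity, and it fails: $F_*(1,0)=2>1=F_*(1,1)$. For a homogeneous function, however, the case $k=2$ already is monotonicity, since $r\le t=2(t/2)$ gives $F(r)\le2F(t/2)=F(t)$. So we attach a homogeneous function to $F$ by zooming in at the origin. For $\varepsilon>0$ let $F_\varepsilon(s)=F(\varepsilon s)/\varepsilon$.

\begin{lemma}\label{lem:tangent}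
For every $s\in[0,\infty)^n$ the limit $F_0(s)=\lim_{\varepsilon\to0^+}F_\varepsilon(s)\in[0,\infty]$ exists and equals $\sup_{\varepsilon>0}F_\varepsilon(s)$. In particular $F\le F_0$.
\end{lemma}

\begin{proof}
Let $0<\varepsilon'<\varepsilon$ and $k=\lceil\varepsilon/\varepsilon'\rceil\ge2$. Since $\varepsilon s\le k\varepsilon's$, property (c) gives $F(\varepsilon s)\le kF(\varepsilon's)\le(\varepsilon/\varepsilon'+1)F(\varepsilon's)$, that is, $F_\varepsilon(s)\le(1+\varepsilon'/\varepsilon)F_{\varepsilon'}(s)$. Letting $\varepsilon'\to0$ yields $F_\varepsilon(s)\le\liminf_{\varepsilon'\to0}F_{\varepsilon'}(s)$ for every $\varepsilon$. Thus the supremum is at most the lower limit, and it is at least the upper limit.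
\end{proof}

We call $F_0$ the \emph{tangent function} of $F$. It may be infinite, as for $F_*$, and it may be finite and strictly larger than $F$, as for $F(s)=\log(1+|s|_1)$, where $F_0(s)=|s|_1$. Injectivity excludes both defects.

\section{Midpoints force a monotone norm}\label{sec:midpoints}

The example $F(s)=\log(1+|s|_1)$ shows the mechanism. Let $T=|\delta(p,q)|_1>0$. A midpoint $m$ of $p$ and $q$, that is, a point with $D(p,m)=D(m,q)=\frac12D(p,q)$, would have $|\delta(p,m)|_1=|\delta(m,q)|_1=\sqrt{1+T}-1<T/2$, which contradicts the triangle inequality in the factors. In general, repeated midpoints cut a distance into many small equal steps; on small steps $F$ is close to $F_0$, and the steps must add up to at least $\delta(p,q)$.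

\begin{proposition}\label{prop:norm}
Let $n\ge1$, let $F$ be metric preserving in $n$ variables, let $X_1,\dots,X_n$ have at least two points each, and let $W=\prod_iX_i$ carry the $F$-product metric $D$. If $W$ is $\mathcal F_3$-injective, then $F_0$ is finite, $F_0$ is a monotone norm, and $D(p,q)=F_0(\delta(p,q))$ for all $p,q\in W$.
\end{proposition}

The conclusion $F=F_0$ holds only at vectors of the form $\delta(p,q)$; nothing about $W$ depends on the other values of $F$.

\begin{proof}
\emph{Step 1: chains.} For $p\ne q$ the constant function $\frac12D(p,q)$ on $\{p,q\}$ is admissible, so by Lemma~\ref{lem:onepoint} any two points of $W$ have a midpoint. This is the only use of the hypothesis. Iterating, for $p,q\in W$ with $L=D(p,q)$ and $N=2^m$ we obtain points $p=p^0,p^1,\dots,p^N=q$ with $D(p^{j-1},p^j)=L/N$. The steps $s^j=\delta(p^{j-1},p^j)$ satisfy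
\begin{equation}\label{eq:chain}
F(s^j)=L/N\quad(1\le j\le N),\qquad\delta(p,q)\le\sum_{j=1}^Ns^j,
\end{equation}
the latter by the triangle inequality in each $X_i$.

\emph{Step 2: $F_0$ is finite on the axes.} Fix $i$. Since $X_i$ has two points, there are $p,q\in W$ with $\Delta=d_i(p_i,q_i)>0$. In the chain with $N=2^m$ steps, \eqref{eq:chain} gives a $j$ with $s^j_i\ge\Delta/N$. Then $(\Delta/N)e_i\le s^j\le2s^j$, and (c) gives $F((\Delta/N)e_i)\le2L/N$, that is, $F_{\Delta/N}(e_i)\le2L/\Delta$. The limit in Lemma~\ref{lem:tangent} can be computed along $\varepsilon=\Delta/2^m$, so $\lambda_i:=F_0(e_i)\le2L/\Delta<\infty$. Also $\lambda_i\ge F(e_i)>0$.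

\emph{Step 3: $F_0$ is a monotone norm.} Let $\Lambda(s)=\sum_i\lambda_is_i$. Lemma~\ref{lem:tangent} gives $F(s_ie_i)\le\lambda_is_i$, so $F(s)\le\Lambda(s)$ by (a), and then $|F(s)-F(t)|\le\Lambda(|s-t|)$ by (b). These two bounds, (a) and (c) are unchanged under the rescaling $F\mapsto F_\varepsilon$, so they hold for every $F_\varepsilon$ and for the pointwise limit $F_0$. Thus $F_0$ is finite and subadditive, and
\begin{equation}\label{eq:lip}
|F_\varepsilon(s)-F_\varepsilon(t)|\le\Lambda(|s-t|)\qquad\text{for all }\varepsilon\ge0 .
\end{equation}
For $c>0$ we have $F_\varepsilon(cs)=cF_{c\varepsilon}(s)$, so $F_0(cs)=cF_0(s)$; also $F_0(0)=0$. If $r\le t$, then (c) for $F_0$ gives $F_0(r)\le2F_0(t/2)=F_0(t)$. Finally $F_0\ge F>0$ off $0$.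

\emph{Step 4: $F$ is close to $F_0$ near $0$, uniformly in the direction.} We have no control over the directions of the steps $s^j$, which change with $N$, so pointwise convergence of $F_\varepsilon$ is not enough. We claim that for every $\gamma\in(0,1)$ there is $\varepsilon_0>0$ with
\begin{equation}\label{eq:unif}
F(s)\ge(1-\gamma)F_0(s)\qquad\text{whenever }|s|_1\le\varepsilon_0 .
\end{equation}
Let $S=\{s\in[0,\infty)^n:|s|_1=1\}$ and $c=\min_i\lambda_i/n$. Every $s\in S$ has a coordinate $s_i\ge1/n$, so $F_0(s)\ge F_0(e_i/n)\ge c$. Since $S$ is compact, there is a finite set $T\subset S$ such that every $s\in S$ has a $t\in T$ with $\Lambda(|s-t|)\le\gamma c/3$. Choose $\varepsilon_0$ with $F_0(t)-F_\varepsilon(t)\le\gamma c/3$ for all $t\in T$ and $0<\varepsilon\le\varepsilon_0$. By \eqref{eq:lip}, used for $F_0$ and for $F_\varepsilon$, we get $F_0-F_\varepsilon\le\gamma c\le\gamma F_0$ on $S$ for these $\varepsilon$. For $0<|s|_1\le\varepsilon_0$ put $\varepsilon=|s|_1$; then $F(s)=\varepsilon F_\varepsilon(s/\varepsilon)\ge\varepsilon(1-\gamma)F_0(s/\varepsilon)=(1-\gamma)F_0(s)$. For $s=0$ both sides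 vanish.

\emph{Step 5: equality.} Let $p,q\in W$ and $L=D(p,q)$. Fix $\gamma$ and $\varepsilon_0$ as in Step 4, and put $\theta=\varepsilon_0/n$. To apply \eqref{eq:unif} we must know that steps with small $F$-value are small vectors. Take $N=2^m>2L/\min_iF(\theta e_i)$. If $s^j_i\ge\theta$ for some $i,j$, then $\theta e_i\le2s^j$, and (c) gives $F(\theta e_i)\le2L/N$, contrary to the choice of $N$. So $|s^j|_1\le\varepsilon_0$ and $(1-\gamma)F_0(s^j)\le L/N$ for all $j$. By \eqref{eq:chain}, monotonicity and subadditivity of $F_0$,
\[
F_0(\delta(p,q))\le F_0\Bigl(\sum_js^j\Bigr)\le\sum_jF_0(s^j)\le\frac L{1-\gamma}.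
\]
Letting $\gamma\to0$ gives $F_0(\delta(p,q))\le L=F(\delta(p,q))$, and the reverse inequality is Lemma~\ref{lem:tangent}.
\end{proof}

\section{The rectangle obstruction}\label{sec:rectangle}

\begin{proof}[Proof of Theorem~\ref{thm:five}]
Suppose that $W=\prod_iX_i$ is $\mathcal F_5$-injective. It is then $\mathcal F_3$-injective, so by Proposition~\ref{prop:norm} we have $D(p,q)=F_0(\delta(p,q))$ with $F_0$ a monotone norm; let $\lambda_i=F_0(e_i)>0$.

Since $n\ge2$ and the factors have two points, we can choose $a\ne a'$ in $X_1$ and $b\ne b'$ in $X_2$. Fix $v\in\prod_{i\ge3}X_i$ (nothing to fix if $n=2$) and consider the rectangle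
\[
w_{ab}=(a,b,v),\quad w_{ab'}=(a,b',v),\quad w_{a'b}=(a',b,v),\quad w_{a'b'}=(a',b',v).
\]
Its sides have length $\mu_1=\lambda_1d_1(a,a')$ when the first coordinates differ and $\mu_2=\lambda_2d_2(b,b')$ when the second coordinates differ. Both diagonals have length $\kappa=F_0(d_1(a,a'),d_2(b,b'),0,\dots,0)$, and $\kappa\ge\max(\mu_1,\mu_2)$ by monotonicity. Let $\eta=\min(\mu_1,\mu_2)>0$ and
\[
f(w_{ab})=f(w_{a'b'})=\kappa,\qquad f(w_{ab'})=f(w_{a'b})=\kappa+\eta .
\]
(For the square of Section~\ref{sec:square}, $\kappa=2$ and $\eta=1$.) The function $f$ is admissible: its values differ by $0$ along diagonals and by $\eta\le\mu_1,\mu_2$ along sides, and any two values sum to at least $2\kappa$, while all distances are at most $\kappa$.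

By Lemma~\ref{lem:onepoint} with $k=5$, some $z=(x,y,u)\in W$ realizes $f$. Put $\alpha=d_1(x,a)$, $\alpha'=d_1(x,a')$, $\beta=d_2(y,b)$, $\beta'=d_2(y,b')$, and let $\zeta$ be the distance vector of $u$ and $v$, which is common to all four points. The function $\Phi(\xi_1,\xi_2)=F_0(\xi_1,\xi_2,\zeta)$ is nondecreasing in each variable and takes the values
\[
\begin{array}{c|cc}
\Phi&\beta&\beta'\\ \hline
\alpha&\kappa&\kappa+\eta\\
\alpha'&\kappa+\eta&\kappa
\end{array}
\]
If $\alpha\le\alpha'$, the first row is dominated by the second, which fails in the column $\beta'$. If $\alpha'\le\alpha$, the second row is dominated by the first, which fails in the column $\beta$. This is a contradiction. Since $\mathcal F_5\subset\mathcal F$, the space $W$ is not $\mathcal F$-injective either.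
\end{proof}

\begin{remark}
The obstruction can always be taken to be a space $Z$ with exactly five points. If an embedding of $Y$ does not extend to some $Z$ with fewer points, enlarge $Z$ by adding points one at a time, each at distance $1+\operatorname{diam}$ from the previous ones; an extension to the larger space would restrict to $Z$.
\end{remark}

\section{Two and three points in $\mathbb U^n$}\label{sec:twothree}

From now on all factors equal $\mathbb U$, $n\ge2$, and $D$ is the $F$-product metric on $\mathbb U^n$. Part (iv) of Theorem~\ref{thm:class} follows from Theorem~\ref{thm:five}, as $\mathcal F_5\subset\mathcal F_k$ for $k\ge5$.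

\begin{proof}[Proof of Theorem~\ref{thm:class}(i)]
By Lemma~\ref{lem:onepoint}, $\mathcal F_2$-injectivity means that for every $p\in\mathbb U^n$ and $c\ge0$ there is $z$ with $F(\delta(z,p))=c$. By Lemma~\ref{lem:U}, $\delta(z,p)$ ranges over all of $[0,\infty)^n$, so this says that $F$ is onto.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(ii)]
Let $\mathbb U^n$ be $\mathcal F_3$-injective. Every vector in $[0,\infty)^n$ is a distance vector by Lemma~\ref{lem:U}, so Proposition~\ref{prop:norm} gives $F=F_0$, a monotone norm.

Conversely, let $F$ be a monotone norm. It is onto by homogeneity, so (i) takes care of one-point sets $A$ in Lemma~\ref{lem:onepoint}. Let $A=\{p,q\}$ with $p\ne q$, $s=\delta(p,q)$, $L=F(s)>0$, and let $(c_1,c_2)$ be admissible, so that $(c_1,c_2,L)$ is a triangle triple. We use the same triangle, rescaled, in every factor. Multiplying by $s_i/L$ gives the triangle triple $(\frac{c_1}Ls_i,\frac{c_2}Ls_i,s_i)$, so Lemma~\ref{lem:U} provides $z_i\in\mathbb U$ at distances $\frac{c_1}Ls_i$ and $\frac{c_2}Ls_i$ from $p_i$ and $q_i$. For $z=(z_i)_i$ homogeneity gives $D(z,p)=F(\frac{c_1}Ls)=c_1$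 and $D(z,q)=F(\frac{c_2}Ls)=c_2$.
\end{proof}

\section{Four points force a weighted $\ell^1$-norm}\label{sec:necessity}

Consider first the $\ell^\infty$-product on $\mathbb U\times\mathbb U$ and three corners of a unit square, $w_0=(a,b)$, $w_1=(a',b)$, $w_2=(a,b')$, with mutual distances $1$. The function $f(w_0)=2$, $f(w_1)=f(w_2)=1$ is admissible. If $z=(x,y)$ realized it, then $D(z,w_1)=1$ would give $\rho(y,b)\le1$ and $D(z,w_2)=1$ would give $\rho(x,a)\le1$, so that $D(z,w_0)\le1$. The function $f$ asks that a move from $w_0$ in the first coordinate alone, and also a move in the second coordinate alone, decrease the distance to $z$ by the full length of the move. For a general norm, a supporting linear functional at the vector $\delta(z,w_0)$ bounds both decreases, and both can be full only if the coefficients of this one functional are as large as possible in both coordinates.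

\begin{proof}[Proof of Theorem~\ref{thm:class}(iii), necessity]
Let $\mathbb U^n$ be $\mathcal F_4$-injective. By (ii), $F$ is a monotone norm. Put $\lambda_i=F(e_i)>0$ and $\Lambda(s)=\sum_i\lambda_is_i$; subadditivity and homogeneity give $F\le\Lambda$. Three points allow only two moves, so we gain one coordinate at a time: we show by induction on $j$ that $F=\Lambda$ on vectors supported on the coordinates $1,\dots,j$. For $j=1$ this is homogeneity.

Assume the claim for some $j<n$. By Lemma~\ref{lem:U} there are $w_0,w_1,w_2\in\mathbb U^n$ with
\[
\delta(w_0,w_1)=\sum_{i\le j}\frac{e_i}{j\lambda_i},\qquad\delta(w_0,w_2)=\frac{e_{j+1}}{\lambda_{j+1}} .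
\]
The induction hypothesis gives $D(w_0,w_1)=\sum_{i\le j}\frac1j=1$. Also $D(w_0,w_2)=1$, hence $D(w_1,w_2)\le2$; the three points are distinct. The function $f(w_0)=2$, $f(w_1)=f(w_2)=1$ is admissible: for the pairs containing $w_0$ the difference is $1$, the distance $1$ and the sum $3$, and for $\{w_1,w_2\}$ the difference is $0$ and the sum $2$. Let $z$ realize $f$, and let $u,u',u''$ be its distance vectors to $w_0,w_1,w_2$. Then $F(u)=2$, $F(u')=F(u'')=1$, and the triangle inequality in each factor gives
\begin{equation}\label{eq:moves}
|u-u'|\le\delta(w_0,w_1),\qquad|u-u''|\le\delta(w_0,w_2).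
\end{equation}

Next we find a supporting functional with nonnegative coefficients. The function $\|v\|=F(|v|)$, where $|v|=(|v_i|)_i$, is a norm on $\mathbb R^n$: it is homogeneous and positive off $0$, and $F(|v+v'|)\le F(|v|+|v'|)\le F(|v|)+F(|v'|)$ by monotonicity and subadditivity. By the Hahn--Banach theorem, for a norm on $\mathbb R^n$ and a vector $u$ there is $h\in\mathbb R^n$ with $h\cdot u=\|u\|$ and $h\cdot v\le\|v\|$ for all $v$. Let $g=|h|$. For $v\ge0$ choose signs $\epsilon_i=\pm1$ with $\epsilon_ih_i=g_i$; then $g\cdot v=h\cdot(\epsilon_iv_i)_i\le\|(\epsilon_iv_i)_i\|=F(v)$. Since $u\ge0$, also $g\cdot u\ge h\cdot u=F(u)$. Thus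
\[
g\cdot u=F(u),\qquad g\cdot v\le F(v)\ \text{ for }v\ge0,\qquad0\le g_i=g\cdot e_i\le\lambda_i .
\]
With \eqref{eq:moves} we obtain
\begin{gather*}
1=F(u)-F(u')\le g\cdot(u-u')\le\sum_{i\le j}\frac{g_i}{j\lambda_i}\le1,\\
1=F(u)-F(u'')\le g\cdot(u-u'')\le\frac{g_{j+1}}{\lambda_{j+1}}\le1 .
\end{gather*}
In the first line an average of $j$ numbers $g_i/\lambda_i\le1$ equals $1$, so $g_i=\lambda_i$ for $i\le j$; the second line gives $g_{j+1}=\lambda_{j+1}$. Hence $F(v)\ge g\cdot v=\Lambda(v)$ for $v\ge0$ supported on the first $j+1$ coordinates, and $F(v)=\Lambda(v)$.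
\end{proof}

\section{Tripods: the $\ell^1$-product is $\mathcal F_4$-injective}\label{sec:tripod}

In a weighted $\ell^1$-product the metric on three points is a sum $D=\sum_i\sigma^i$ of pseudometrics, one from each factor, and realizing an admissible $f$ amounts to splitting it as a sum of functions admissible for the $\sigma^i$. The pseudometrics $\sigma^i$ need not be proportional, so the rescaling used for two points is not available. Instead we describe admissible functions by a recipe that is linear in the pseudometric and apply the same recipe in every factor.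

For a pseudometric $\sigma$ on $\{1,2,3\}$ write $E(\sigma)=E(\{1,2,3\},\sigma)\subset\mathbb R^3$ and
\[
l_j=l_j(\sigma)=\tfrac12(\sigma_{jk}+\sigma_{jm}-\sigma_{km})\ge0,\qquad\{j,k,m\}=\{1,2,3\}.
\]
The numbers $l_j$ are linear in $\sigma$, and $\sigma_{jk}=l_j+l_k$ for $j\ne k$: the three points are the ends of a tripod with legs $l_1,l_2,l_3$. A vector $f\in\mathbb R^3$ lies in $E(\sigma)$ as soon as $|f_j-f_k|\le\sigma_{jk}\le f_j+f_k$ for $j\ne k$, because $f_k-f_j\le f_j+f_k$ gives $f_j\ge0$. For $\theta=(\theta_2,\theta_3)\in[0,1]^2$ let
\[
T_\theta(\sigma)=(l_1,l_2,l_3)+\theta_2\,l_2\,(1,-1,1)+\theta_3\,l_3\,(1,1,-1).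
\]
For $\theta=(0,0)$ this lists the distances from the center of the tripod, for $\theta=(1,0)$ it is $(\sigma_{12},0,\sigma_{23})$, the distances from the point $2$, and for $\theta=(0,1)$ the distances from the point $3$. For fixed $\theta$ the map $\sigma\mapsto T_\theta(\sigma)$ is linear.

\begin{lemma}\label{lem:tripod}
For every pseudometric $\sigma$ on $\{1,2,3\}$,
\[
\{T_\theta(\sigma):\theta\in[0,1]^2\}=\{f\in E(\sigma):f_2+f_3=\sigma_{23}\}.
\]
\end{lemma}

\begin{proof}
Let $f=T_\theta(\sigma)$. The sums are
\[
f_2+f_3=l_2+l_3,\qquad f_1+f_2=l_1+l_2+2\theta_3l_3,\qquad f_1+f_3=l_1+l_3+2\theta_2l_2,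
\]
so $f_2+f_3=\sigma_{23}$ and each sum is at least the corresponding distance. The differences are
\[
f_1-f_2=l_1+(2\theta_2-1)l_2,\quad f_1-f_3=l_1+(2\theta_3-1)l_3,\quad f_2-f_3=(1-2\theta_2)l_2+(2\theta_3-1)l_3,
\]
and since $|2\theta_j-1|\le1$, their absolute values are at most $l_1+l_2$, $l_1+l_3$, $l_2+l_3$. So $f\in E(\sigma)$.

Conversely, let $f\in E(\sigma)$ with $f_2+f_3=l_2+l_3$. Then $f_1-f_2=(f_1+f_3)-(l_2+l_3)\ge l_1-l_2$, and $f_1-f_2\le l_1+l_2$. Hence $f_1-f_2=l_1+(2\theta_2-1)l_2$ for some $\theta_2\in[0,1]$. Exchanging the indices $2$ and $3$ gives $f_1-f_3=l_1+(2\theta_3-1)l_3$ for some $\theta_3\in[0,1]$. Thus $f$ and $T_\theta(\sigma)$ have the same values of $f_2+f_3$, $f_1-f_2$ and $f_1-f_3$. These three numbers sum to $2f_1$, so they determine $f_1$, and then $f_2$ and $f_3$. Therefore $f=T_\theta(\sigma)$.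
\end{proof}

\begin{lemma}\label{lem:split}
Let $\sigma^1,\dots,\sigma^n$ be pseudometrics on $\{1,2,3\}$ and $\sigma=\sum_i\sigma^i$. Every $f\in E(\sigma)$ can be written as $f=\sum_if^i$ with $f^i\in E(\sigma^i)$.
\end{lemma}

\begin{proof}
We first lower $f$ until one of the sums is tight. Let $\tau=\frac12\min_{j\ne k}(f_j+f_k-\sigma_{jk})\ge0$ and $f'=f-\tau(1,1,1)$. The differences of $f'$ are those of $f$, the sums satisfy $f'_j+f'_k\ge\sigma_{jk}$, and equality holds for some pair, which we label $\{2,3\}$. So $f'\in E(\sigma)$, and Lemma~\ref{lem:tripod} gives $\theta\in[0,1]^2$ with $f'=T_\theta(\sigma)=\sum_iT_\theta(\sigma^i)$, by linearity. Each $T_\theta(\sigma^i)$ lies in $E(\sigma^i)$, again by Lemma~\ref{lem:tripod}. Adding a nonnegative constant preserves admissibility, so we may take $f^1=T_\theta(\sigma^1)+\tau(1,1,1)$ and $f^i=T_\theta(\sigma^i)$ for $i\ge2$.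
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}(iii), sufficiency]
Let $F(s)=\sum_i\lambda_is_i$ with $\lambda_i>0$. Let $A\subset\mathbb U^n$ with $1\le|A|\le3$, list it as $w_1,w_2,w_3$ with repetitions if necessary, and let $f\in E(A,D)$. Put $\sigma^i_{jk}=\lambda_i\rho((w_j)_i,(w_k)_i)$ and $\sigma=\sum_i\sigma^i$, so that $\sigma_{jk}=D(w_j,w_k)$ and the vector $(f(w_j))_j$ lies in $E(\sigma)$. Split it as $\sum_if^i$ by Lemma~\ref{lem:split}. The vector $f^i/\lambda_i$ is admissible for the pseudometric $\rho((w_j)_i,(w_k)_i)$, so Lemma~\ref{lem:U} gives $z_i\in\mathbb U$ with $\rho(z_i,(w_j)_i)=f^i_j/\lambda_i$ for $j=1,2,3$. For $z=(z_i)_i$ we get $D(z,w_j)=\sum_if^i_j=f(w_j)$. By Lemma~\ref{lem:onepoint}, $\mathbb U^n$ is $\mathcal F_4$-injective.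
\end{proof}

This completes the proof of Theorem~\ref{thm:class}. Lemma~\ref{lem:split} is the only place where the number of points matters, and it fails for four points: on the square of Section~\ref{sec:square}, a function admissible for the pseudometric of one factor depends only on that coordinate, so every sum $f^1+f^2$ has equal totals on the two diagonals, unlike the admissible function with values $2$ and $3$.

\begin{thebibliography}{9}

\bibitem{Ishiki}
Yoshito Ishiki, \emph{Characterizations of Urysohn universal ultrametric spaces}, arXiv:2303.17471 (2023).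

\end{thebibliography}
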